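\title{Cubic binomials and the toric $\mathfrak{G}$-quotient of $\mathbb{P}(\wedge^2 E)$}

\begin{abstract}
Let $E$ be a vector space of dimension $n\ge 5$ over a field $k$. Recording the three monomials of each Pl\"ucker relation maps the open torus of $\mathbb{P}(\wedge^2E)$ to $(\mathbb{P}^2)^{\binom n4}$; let $\mathbb{H}$ be the closure of the image. We ask whether $\mathbb{H}$ is cut out by a natural family of cubic binomials, and show that it is not, for any $n\ge5$ and any $k$, already at the level of $k$-points. The cubics do define $\mathbb{H}$ on the open torus of $(\mathbb{P}^2)^{\binom n4}$. For $n=5$ they define the disjoint union of $\mathbb{H}$ and six reduced points, and the ideal of $\mathbb{H}$ is minimally generated by ten cubics and fifteen quartics. For $n\ge6$ every set of multihomogeneous equations for $\mathbb{H}$ contains one of degree at least $n-2$ that involves all $n$ indices.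
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The variety $\mathbb{H}$}
Let $k$ be a field, let $n\ge4$, and let $E$ be an $n$-dimensional $k$-vector space with a basis indexed by $[n]=\{1,\dots,n\}$. A \emph{pair} is a $2$-element subset of $[n]$, written $ab=ba$, and a \emph{$4$-set} is a $4$-element subset. The Pl\"ucker coordinates $p_{ab}$ on $\mathbb{P}(\wedge^2E)$ are indexed by pairs, and the Grassmannian of $2$-planes in $E$ is cut out by the relations
\[
p_{ab}p_{cd}-p_{ac}p_{bd}+p_{ad}p_{bc}\qquad(a<b<c<d).
\]
A \emph{split} $ab|cd$ of a $4$-set $Q=\{a,b,c,d\}$ is a partition of $Q$ into two pairs, its \emph{parts}. Thus $ab|cd=ba|cd=cd|ab$, each $4$-set has three splits, and they correspond to the three monomials of its Pl\"ucker relation. Let $\mathbb{P}_Q\cong\mathbb{P}^2$ be the projective plane with one homogeneous coordinate $x_g$ for each split $g$ of $Q$, and let $P=\prod_Q\mathbb{P}_Q\cong(\mathbb{P}^2)^{\binom n4}$. On the open torus of $\mathbb{P}(\wedge^2E)$, where all $p_{ab}\ne0$, consider the morphism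
\[
\mu\colon [p]\longmapsto\bigl([p_{ab}p_{cd}:p_{ac}p_{bd}:p_{ad}p_{bc}]\bigr)_{a<b<c<d}\in P ,
\]
given by $x_{ab|cd}=p_{ab}p_{cd}$. The \emph{toric $\mathfrak{G}$-quotient} $\mathbb{H}=\mathbb{H}^{(\wedge^2E)}$ is the closure of the image of $\mu$ in $P$, with its reduced structure.

Two observations explain the definition. Rescaling the basis of $E$ by $\lambda_1,\dots,\lambda_n$ replaces $p_{ab}$ by $\lambda_a\lambda_bp_{ab}$, and so multiplies all three coordinates of $\mathbb{P}_Q$ by $\prod_{a\in Q}\lambda_a$. Hence $\mu$ is constant on the orbits of the diagonal torus. Moreover, each Pl\"ucker relation becomes a linear equation on one factor $\mathbb{P}_Q$. So the image of the part of the Grassmannian where all $p_{ab}\neq 0$ lies in the intersection of $\mathbb{H}$ with a product of lines; if a $2$-plane is spanned by the rows of a $2\times n$ matrix, the ratios of coordinates on $\mathbb{P}_Q$ are cross-ratios of four columns, viewed as points of $\mathbb{P}^1$. The variety $\mathbb{H}$ records the multiplicative relations among the monomials $p_{ab}p_{cd}$, before the linear ones are imposed.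

\subsection{The cubics}
For $n=4$ there is one factor, $\mu$ maps onto its torus, and $\mathbb{H}=\mathbb{P}^2$ needs no equations. From now on $n\ge5$. Fix distinct indices $h,j$ and put $\eta_a=p_{ha}/p_{ja}$ for $a\ne h,j$. On the image of $\mu$,
\begin{equation}\label{eq:ratio}
\frac{x_{ha|jb}}{x_{hb|ja}}=\frac{p_{ha}p_{jb}}{p_{hb}p_{ja}}=\frac{\eta_a}{\eta_b},
\end{equation}
so the product of these ratios around a triangle $a\to b\to c\to a$ is $1$. Clearing denominators gives, for every ordered $5$-tuple $(h,j,a,b,c)$ of distinct indices, the cubic binomial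
\begin{equation}\label{eq:cubic}
C_{hj;abc}=x_{ha|jb}\,x_{hb|jc}\,x_{hc|ja}-x_{hb|ja}\,x_{hc|jb}\,x_{ha|jc}.
\end{equation}
It has degree one in each of the factors indexed by $\{h,j,a,b\}$, $\{h,j,b,c\}$, $\{h,j,c,a\}$. A cyclic permutation of $a,b,c$ fixes it, while exchanging two of $a,b,c$, or exchanging $h$ and $j$, exchanges its two monomials. Up to sign it therefore depends only on the pair $hj$, its \emph{center}, and on the set $\{a,b,c\}$. Let $R=k[x_g]$ be the polynomial ring in all the coordinates, $J\subset R$ the ideal generated by the cubics \eqref{eq:cubic}, $Z\subset P$ the closed subscheme that they cut out, and $I_{\mathbb{H}}\subset R$ the multihomogeneous ideal of $\mathbb{H}$. The following problem comes from \cite{Hu}.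

\begin{quote}
\emph{Is $Z=\mathbb{H}$ as closed subschemes of $P$? Equivalently, do $J$ and $I_{\mathbb{H}}$ have the same saturation with respect to the irrelevant ideal of the product?}
\end{quote}

One would guess yes. By \eqref{eq:ratio} every closed cycle $a_1\to a_2\to\dots\to a_1$ gives a relation, but a cycle can be cut into triangles, so wherever the ratios \eqref{eq:ratio} make sense the longer relations follow from the cubics. Theorem~\ref{thm:torus} confirms this guess where all coordinates are nonzero. The guess fails on the boundary: in $\mathbb{P}_Q\cong\mathbb{P}^2$ both $x_{ha|jb}$ and $x_{hb|ja}$ can vanish, and then the cubics that use the ratio \eqref{eq:ratio} impose nothing.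

\subsection{Results}
A \emph{selection} $S$ assigns to each $4$-set $Q$ one split $S(Q)$ of $Q$; these splits and their variables are called \emph{selected}. Let $z_S\in P(k)$ be the point whose selected coordinates are $1$ and whose other coordinates are $0$. All results hold over an arbitrary field $k$.

\begin{theorem}\label{thm:point}
Let $n\ge5$. Let $S_0$ be the selection given on the $4$-subsets of $[5]$ by
\[
12|34,\qquad 13|25,\qquad 14|35,\qquad 15|24,\qquad 23|45,
\]
and by $S_0(Q)=ab|cd$ for $Q=\{a<b<c<d\}$ with $d\ge6$. Then $z_{S_0}\in Z$ and $z_{S_0}\notin\mathbb{H}$. In particular the cubics do not define $\mathbb{H}$ for any $n\geq 5$.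
\end{theorem}

\begin{theorem}\label{thm:torus}
Let $n\ge5$. On the open torus $P^\circ\subset P$ where all coordinates $x_g$ are nonzero, $Z$ and $\mathbb{H}$ coincide as schemes. Consequently $\mathbb{H}$ is an irreducible component of $Z$, the scheme $Z$ is reduced at the generic point of $\mathbb{H}$, and $I_{\mathbb{H}}=\bigl(J:(\prod_gx_g)^\infty\bigr)$.
\end{theorem}

For $n=5$ there are ten pairs, fifteen splits and, up to sign, ten cubics, one for each center. A \emph{perfect matching} is a set $M$ of five splits whose ten parts are the ten pairs. We show in Lemma~\ref{lem:pm} that there are six perfect matchings, that each is a selection, and that each split $g$ lies in exactly two of them, say $M$ and $M'$. This defines, up to sign, a quartic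
\[
D_g=\prod_{g'\in M\setminus\{g\}}x_{g'}-\prod_{g'\in M'\setminus\{g\}}x_{g'} .
\]

\begin{theorem}\label{thm:five}
Let $n=5$.
\begin{enumerate}
\item The ideal $I_{\mathbb{H}}$ is minimally generated by the ten cubics and the fifteen quartics $D_g$.
\item $Z$ is the disjoint union of $\mathbb{H}$ and the six points $z_M$, where $M$ runs over the perfect matchings; each $z_M$ is an isolated reduced point of $Z$.
\item Let $F_1,\dots,F_s\in I_{\mathbb{H}}$ be multihomogeneous. The cubics and $F_1,\dots,F_s$ define $\mathbb{H}$ scheme-theoretically if and only if for each of the six $M$ some $F_i$ is nonzero at $z_M$. In particular the cubics together with $D_{12|34},D_{13|24},D_{14|23}$ define $\mathbb{H}$, and the cubics together with any two of the $D_g$ do not.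
\end{enumerate}
\end{theorem}

For larger $n$ no such repair in bounded degree is possible. Say that a multihomogeneous polynomial \emph{involves} the index $a$ if it has positive degree in some factor $\mathbb{P}_Q$ with $a\in Q$.

\begin{theorem}\label{thm:degree}
Let $n\ge6$ and $r=n-2$. Let $h,j,a_1,\dots,a_r$ be any enumeration of $[n]$, read the subscripts of the $a_i$ modulo $r$, and put $Q_i=\{h,j,a_i,a_{i+1}\}$. There is a selection $S$ with $z_S\notin\mathbb{H}$ such that every multihomogeneous $F\in I_{\mathbb{H}}$ with $F(z_S)\neq0$ has positive degree in each of the $r$ factors $\mathbb{P}_{Q_1},\dots,\mathbb{P}_{Q_r}$. Consequently every set of multihomogeneous equations cutting out $\mathbb{H}$, even only as a set, contains one of total degree at least $n-2$ that involves all $n$ indices. In particular the cubics, all multihomogeneous elements of $I_{\mathbb{H}}$ of total degree at most $n-3$, and all those that involve at most $n-1$ indices, taken together, do not define $\mathbb{H}$.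
\end{theorem}

The tool behind Theorems~\ref{thm:point} and~\ref{thm:degree} is a criterion, proved in Section~\ref{sec:weights}, that makes an element of $I_{\mathbb{H}}$ vanish at $z_S$ as soon as the selection $S$ is induced by a weight on pairs in those factors in which the element has positive degree. Sections~\ref{sec:point}--\ref{sec:cycles} prove the four theorems in order.

\section{Fibers, selections and weights}\label{sec:weights}

\subsection{Subschemes of $P$}
The ring $R$ is graded by \emph{multidegree}, the vector of degrees in the three variables of each $4$-set. For a selection $S$, the open set $U_S\subset P$ where all selected coordinates are nonzero is an affine space of dimension $2\binom n4$: set the selected variables equal to $1$ and take the others as coordinates. Its origin is $z_S$, and the $U_S$ cover $P$. A multihomogeneous ideal $I$ defines the closed subscheme $V(I)$ whose ideal on $U_S$ is generated by the dehomogenizations of the multihomogeneous elements of $I$. Two such ideals define the same subscheme if and only if they have the same saturation with respect to the irrelevant ideal $\prod_Q(x_g: g\text{ a split of }Q)$.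 A closed subscheme $X$ is $V(I_X)$, where $I_X$ is generated by the multihomogeneous polynomials that vanish on $X$; if $X$ is reduced, these are the ones that vanish at every point of $X$. \emph{Point} without qualification means point of the scheme, and equality \emph{as sets} refers to the underlying closed subsets of the scheme $P$; with this reading no assumption on $k$ is needed.

\subsection{The ideal of $\mathbb{H}$}
Introduce a variable $t_Q$ for each $4$-set, to keep track of the multidegree, and define
\[
\Phi\colon R\to k[p_{ab},t_Q],\qquad x_{ab|cd}\mapsto t_{\{a,b,c,d\}}\,p_{ab}p_{cd}.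
\]
It sends monomials to monomials. Two monomials $x^u,x^v$ of $R$ lie in the same \emph{fiber} if $\Phi(x^u)=\Phi(x^v)$, that is, if they have the same multidegree and each pair occurs equally often as a part in both.

\begin{lemma}\label{lem:fibers}
$I_{\mathbb{H}}=\ker\Phi$. This ideal is prime and contains no monomial. A polynomial $F$ lies in $I_{\mathbb{H}}$ if and only if, for each fiber, the coefficients of $F$ on the monomials of that fiber add up to $0$; thus $I_{\mathbb{H}}$ is spanned over $k$ by the binomials $x^u-x^v$ with $x^u,x^v$ in one fiber. Finally $J\subset I_{\mathbb{H}}$, so $\mathbb{H}\subset Z$.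
\end{lemma}

\begin{proof}
Let $F$ be multihomogeneous. It vanishes at every point of $\mathbb{H}$ if and only if it vanishes on the dense image of $\mu$, that is, if and only if the polynomial obtained by substituting $x_{ab|cd}=p_{ab}p_{cd}$ vanishes at every point of the reduced scheme $\operatorname{Spec}k[p_{ab}^{\pm1}]$, and hence is zero. Since $\Phi(F)$ is this polynomial times a monomial in the $t_Q$, we get $F\in I_{\mathbb{H}}$ if and only if $\Phi(F)=0$. Because $\Phi$ turns multidegree into degree in the $t_Q$, its kernel is multihomogeneous, so $I_{\mathbb{H}}=\ker\Phi$. The target is a domain and $\Phi(x^u)\neq0$, which gives the second sentence. The coefficient of a monomial in $\Phi(F)$ is the sum of the coefficients of $F$ on the corresponding fiber, which gives the third. Both monomials of \eqref{eq:cubic} have the same multidegree and the parts $ha,hb,hc,ja,jb,jc$.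
\end{proof}

\subsection{Weights}
A monomial has the value $1$ at $z_S$ if all its variables are selected, and $0$ otherwise. In each multidegree exactly one monomial consists of selected variables, so for multihomogeneous $F$ the value $F(z_S)$ is the coefficient of that monomial. To force this coefficient to be zero, we make the selected monomial the only member of its fiber.

A \emph{weight} is a function $w$ from pairs to $\mathbb{R}$; put $w(ab|cd)=w_{ab}+w_{cd}$. The weight $w$ \emph{realizes} $S$ on a $4$-set $Q$ if $w(S(Q))$ is strictly larger than the weights of the other two splits of $Q$, and it realizes $S$ on a family $\mathcal{Q}$ of $4$-sets if it does so on every $Q\in\mathcal{Q}$.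

\begin{lemma}\label{lem:weight}
Let $w$ realize $S$ on $\mathcal{Q}$, and let $F\in I_{\mathbb{H}}$ be multihomogeneous with positive degree only in factors $\mathbb{P}_Q$ with $Q\in\mathcal{Q}$. Then $F(z_S)=0$. If $F=x^u-x^v$ with $u\ne v$, both monomials vanish at $z_S$.
\end{lemma}

\begin{proof}
Let $x^s$ be the monomial in selected variables that has the multidegree of $F$, and extend $w$ additively to monomials. Suppose $x^{s'}$ lies in the fiber of $x^s$. Then $x^{s'}$ has the same degree as $x^s$ in each factor, only factors in $\mathcal{Q}$ occur, and in each of them the selected variable is the unique heaviest. So $w(x^{s'})\le w(x^s)$, with equality only if $s'=s$. But the weight of a monomial depends only on its parts, so $w(x^{s'})=w(x^s)$. Hence the fiber of $x^s$ is $\{x^s\}$, and by Lemma~\ref{lem:fibers} the coefficient $F(z_S)$ of $x^s$ in $F$ is zero. For $F=x^u-x^v$ with $u\neq v$ this means that neither monomial is $x^s$.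
\end{proof}

\begin{remark}\label{rem:limit}
If $w$ realizes $S$ on all $4$-sets, the lemma gives $z_S\in\mathbb{H}$. For integral $w$ this is visible geometrically: along the curve $p_{ab}=\tau^{-w_{ab}}$ one has $x_g/x_{S(Q)}=\tau^{w(S(Q))-w(g)}\to0$ as $\tau\to0$ for each unselected split $g$ of $Q$. The use of the lemma is that $w$ may be chosen anew for each $F$. A selection can be realized on every small family of $4$-sets without being realized on all of them, and such a selection satisfies every equation that sees only a small family.
\end{remark}

\section{A point of $Z$ outside $\mathbb{H}$}\label{sec:point}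

\subsection{The case $n=5$ by hand}
Every split in $C_{hj;abc}$ \emph{separates} $h$ and $j$: none has the part $hj$. Each of its two monomials contains one variable from each of the three $4$-sets $\{h,j\}\cup\{\text{two of }a,b,c\}$. So if, in one of these $4$-sets, the selected split has the part $hj$, each monomial contains an unselected variable and both vanish at $z_S$.

For $n=5$ the three $4$-sets are all the $4$-sets that contain $h$ and $j$. A selection in which every pair occurs as a part therefore kills all ten cubics. A selection has five splits, hence ten parts, which is just enough: the parts of $S_0$ are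
\[
12,\ 34,\ 13,\ 25,\ 14,\ 35,\ 15,\ 24,\ 23,\ 45,
\]
each pair once. So $z_{S_0}\in Z$.

To see that $z_{S_0}\notin\mathbb{H}$, remove $12|34$ and rearrange the other eight pairs into splits of the same four $4$-sets:
\[
\begin{array}{c|cccc}
\text{$4$-set} & 2345 & 1345 & 1245 & 1235\\ \hline
\text{selected} & 23|45 & 14|35 & 15|24 & 13|25\\
\text{rearranged} & 24|35 & 13|45 & 14|25 & 15|23
\end{array}
\]
Both rows have the parts $13,14,15,23,24,25,35,45$. No weight realizes $S_0$ on these four $4$-sets, since each entry of the first row would be heavier than the entry below it while the two rows have the same total weight. In terms of equations, Lemma~\ref{lem:fibers} shows that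
\begin{equation}\label{eq:quartic}
x_{23|45}\,x_{14|35}\,x_{15|24}\,x_{13|25}-x_{24|35}\,x_{13|45}\,x_{14|25}\,x_{15|23}
\end{equation}
lies in $I_{\mathbb{H}}$, and its value at $z_{S_0}$ is $1-0=1$. The obstruction needs four factors, and a cubic sees only three.

\subsection{All $n\ge5$}
For $n\geq 6$ we keep this obstruction on $[5]$ and must satisfy the cubics that use an index $d\ge6$. Such a cubic meets at most one $4$-subset of $[5]$, so it does not see the obstruction, and Lemma~\ref{lem:weight} applies with a weight that grows so fast in the largest index that the largest index decides the selection.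

\begin{proof}[Proof of Theorem~\ref{thm:point}]
The quartic \eqref{eq:quartic} lies in $I_{\mathbb{H}}$ for every $n\ge5$ and has the value $1$ at $z_{S_0}$, so $z_{S_0}\notin\mathbb{H}$. Let $C=C_{hj;abc}$ be a cubic, with index set $W=\{h,j,a,b,c\}$; it has positive degree only in $4$-subsets of $W$. If $W=[5]$, the argument above gives $C(z_{S_0})=0$.

Let $W\ne[5]$. Then $|W\cap[5]|\le4$, so at most one $4$-subset $Q_0$ of $W$ lies in $[5]$. Define $w$ on pairs in $[5]$ to be $1$ on the two parts of $S_0(Q_0)$ and $0$ otherwise (identically $0$ if there is no $Q_0$), and put $w_{st}=s(n+1)^t$ for $s<t$, $t\ge6$. On $Q_0$ the selected split has weight $2$ and the others have weight $0$. Let $Q=\{s_1<s_2<s_3<t\}\subset W$ with $t\ge6$. A pair in $\{s_1,s_2,s_3\}$ has weight between $0$ and $n(n+1)^{t-1}$. Each split of $Q$ consists of $s_it$ and a pair in $\{s_1,s_2,s_3\}$, so the selected split $s_1s_2|s_3t$ has weight at least $s_3(n+1)^t$, while the other two have weight at most $(s_3-1)(n+1)^t+n(n+1)^{t-1}<s_3(n+1)^t$. Thus $w$ realizes $S_0$ on all $4$-subsets of $W$, and $C(z_{S_0})=0$ by Lemma~\ref{lem:weight}.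
\end{proof}

\section{The cubics on the torus}\label{sec:torus}

On $P^\circ$ binomial equations are subgroups of a lattice. Let $\Lambda_n$ be the group of integer combinations of symbols $[g]$, one for each split $g$ of a $4$-subset of $[n]$, whose coefficients add up to $0$ on the three splits of each $4$-set. The Laurent monomials $\chi^u=x^u$, $u\in\Lambda_n$, are those of multidegree zero, so $P^\circ=\operatorname{Spec}k[\Lambda_n]$. Let $\varepsilon_{ab}$ be the standard basis of $\mathbb{Z}^{\binom n2}$, let $\pi\colon\Lambda_n\to\mathbb{Z}^{\binom n2}$ be induced by $[ab|cd]\mapsto\varepsilon_{ab}+\varepsilon_{cd}$, and let $N_n=\pi(\Lambda_n)$. For distinct $h,j,a,b$ put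
\[
\rho_{hj}(a,b)=[ha|jb]-[hb|ja]=-\rho_{hj}(b,a)\in\Lambda_n,
\]
the exponent vector of the ratio \eqref{eq:ratio}. The difference of the exponent vectors of the two monomials of $C_{hj;abc}$ is
\begin{equation}\label{eq:cocycle}
\rho_{hj}(a,b)+\rho_{hj}(b,c)+\rho_{hj}(c,a).
\end{equation}
Let $K_n\subset\ker\pi$ be the subgroup generated by the elements \eqref{eq:cocycle}, with $K_4=0$, and let $G_n=\Lambda_n/K_n$.

We need $K_n=\ker\pi$ exactly; equality of ranks would still allow torsion in $G_n$, and then $\operatorname{Spec}k[G_n]$ would not be integral. The way to exclude torsion is to bound the \emph{number of generators} of $G_n$ from above and the rank of its quotient $N_n$ from below by the same number.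

\begin{proposition}\label{prop:lattice}
For $n\ge4$ the map $G_n\to N_n$ is an isomorphism, and both groups are free of rank $\nu_n=n(n-3)/2$.
\end{proposition}

\begin{proof}
Note that $\nu_4=2$ and $\nu_n-\nu_{n-1}=n-2$.

\emph{$G_n$ is generated by $\nu_n$ elements.} We have $G_4=\Lambda_4\cong\mathbb{Z}^2$. Let $n\ge5$. The image of $\Lambda_{n-1}$ in $G_n$ is a quotient of $G_{n-1}$, because $K_{n-1}\subset K_n$, so by induction it suffices to generate $\overline{G}=\Lambda_n/(K_n+\Lambda_{n-1})$ by $n-2$ elements. For distinct $a,b,c\in[n-1]$ put
\[
\sigma_c(a,b)=\rho_{nc}(a,b)=[na|bc]-[nb|ac].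
\]
Every difference of two splits of a $4$-set containing $n$ has this form, so the $\sigma_c(a,b)$ generate $\overline{G}$. Let $a,b,c,d\in[n-1]$ be distinct. We use the two kinds of cubics that involve $n$. With center $ab$ and triangle $n,c,d$ we have $\rho_{ab}(n,c)=[an|bc]-[ac|bn]=\sigma_c(a,b)$ and $\rho_{ab}(d,n)=[ad|bn]-[an|bd]=-\sigma_d(a,b)$, so
\[
\sigma_c(a,b)+\rho_{ab}(c,d)-\sigma_d(a,b)\in K_n .
\]
As $\rho_{ab}(c,d)\in\Lambda_{n-1}$, the class $\sigma(a,b)$ of $\sigma_c(a,b)$ in $\overline{G}$ does not depend on $c$. With center $nc$ and triangle $a,b,d$ we get $\sigma(a,b)+\sigma(b,d)+\sigma(d,a)=0$. This holds for all distinct $a,b,d\in[n-1]$, because $n-1\ge4$ leaves room for a fourth index $c$; this is where $n\ge5$ is used. Hence $\sigma(a,b)=\sigma(1,b)-\sigma(1,a)$ for $a,b\neq1$, and $\overline{G}$ is generated by $\sigma(1,2),\dots,\sigma(1,n-1)$.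

\emph{$N_n$ has rank at least $\nu_n$.} The images of $[12|34]-[13|24]$ and $[12|34]-[14|23]$ are independent, so $N_4$ has rank $2$. For $n\ge5$, project $N_n$ to the coordinates $\varepsilon_{na}$, $a\in[n-1]$. The kernel contains $N_{n-1}$, and $\pi(\sigma_c(a,b))$ maps to $\varepsilon_{na}-\varepsilon_{nb}$, so the image has rank at least $n-2$. Thus $\operatorname{rk}N_n\ge\operatorname{rk}N_{n-1}+n-2$.

Now consider surjections $\mathbb{Z}^{\nu_n}\to G_n\to N_n$. The kernel of the composite is a subgroup of $\mathbb{Z}^{\nu_n}$ of rank $0$, hence zero, so both maps are isomorphisms.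
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:torus}]
Let $R^\circ$ be the localization of $R$ at $\prod_gx_g$; its part of multidegree zero is $k[\Lambda_n]$. The ideal of $\mathbb{H}\cap P^\circ$ is the degree-zero part of $I_{\mathbb{H}}R^\circ$. By Lemma~\ref{lem:fibers} this is the kernel of the map $k[\Lambda_n]\to k[p_{ab}^{\pm1}]$ induced by $\pi$, which is spanned by the $\chi^u-\chi^v$ with $\pi(u)=\pi(v)$ and so generated by the $\chi^u-1$ with $u\in\ker\pi$. The ideal of $Z\cap P^\circ$ is generated by the $\chi^u-1$ with $u$ of the form \eqref{eq:cocycle}. It contains $\chi^u-1$ for all $u\in K_n$, because $\chi^{u+v}-1=\chi^u(\chi^v-1)+(\chi^u-1)$ and $\chi^{-u}-1=-\chi^{-u}(\chi^u-1)$. Since $K_n=\ker\pi$ by Proposition~\ref{prop:lattice}, the two ideals agree.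

The set $U=Z\cap P^\circ=\mathbb{H}\cap P^\circ$ is open in $Z$, and dense in the irreducible $\mathbb{H}$. An irreducible closed subset of $Z$ containing $\mathbb{H}$ meets $U$ in a dense open subset, so it lies in the closure $\mathbb{H}$ of $U$. Hence $\mathbb{H}$ is a component of $Z$, and the local ring of $Z$ at its generic point is the function field of $\mathbb{H}$. Finally, every graded piece of $R^\circ$ contains a unit, so a multihomogeneous ideal of $R^\circ$ is generated by its degree-zero part, and $JR^\circ=I_{\mathbb{H}}R^\circ$. Therefore $(J:(\prod x_g)^\infty)=JR^\circ\cap R=I_{\mathbb{H}}R^\circ\cap R=I_{\mathbb{H}}$, the last step because $I_{\mathbb{H}}$ is prime and contains no monomial.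
\end{proof}

\begin{remark}
The proof shows that $\mathbb{H}\cap P^\circ=\operatorname{Spec}k[G_n]$ is a torus of dimension $n(n-3)/2=\binom n2-n$.
\end{remark}

\section{The case $n=5$}\label{sec:five}

\subsection{The Petersen graph}
Let $\Gamma$ be the graph whose vertices are the ten pairs in $[5]$ and whose edges are the fifteen splits, the split $ab|cd$ joining $ab$ to $cd$. Two vertices are adjacent exactly when they are disjoint; this is the Petersen graph, and each vertex has three edges. The \emph{color} of an edge is the element of $[5]$ that it misses, so the colors label the five factors of $P$. The group $\mathfrak{S}_5$ acts on $\Gamma$, $R$, $P$, preserves $\mathbb{H}$ and $Z$, and is transitive on edges. We name the edges relative to $e=12|34$ and use the same names for the variables: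
\[
\begin{array}{c|lll}
\text{color }1 & A_1=23|45 & B_1=24|35 & f_1=25|34\\
\text{color }2 & A_2=14|35 & B_2=13|45 & f_2=15|34\\
\text{color }3 & A_3=15|24 & B_3=14|25 & f_3=12|45\\
\text{color }4 & A_4=13|25 & B_4=15|23 & f_4=12|35\\
\text{color }5 & e=12|34 & c_1=13|24 & c_2=14|23
\end{array}
\]
The $f_i$ are the four edges adjacent to $e$. The edges $A_i,B_i$ form an octagon through the eight vertices other than $12$ and $34$, alternately $A$ and $B$, and $c_1,c_2$ join opposite vertices of the octagon (Figure~\ref{fig:petersen}).

\begin{figure}[ht]
\centering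
\begin{tikzpicture}[scale=0.85,
  v/.style={circle,draw,fill=white,inner sep=1.5pt,font=\small},
  l/.style={fill=white,inner sep=1.5pt,font=\small}]
\path (90:3) node[v] (a) {$23$} (45:3) node[v] (b) {$45$} (0:3) node[v] (c) {$13$}
  (-45:3) node[v] (d) {$25$} (-90:3) node[v] (e) {$14$} (-135:3) node[v] (f) {$35$}
  (180:3) node[v] (g) {$24$} (135:3) node[v] (h) {$15$}
  (1,1) node[v] (p) {$12$} (-1,1) node[v] (q) {$34$};
\draw[ultra thick] (a)--node[l]{$A_1$}(b) (c)--node[l]{$A_4$}(d) (e)--node[l]{$A_2$}(f)
  (g)--node[l]{$A_3$}(h) (p)--node[l]{$e$}(q);
\draw[thick,dashed] (b)--node[l]{$B_2$}(c) (d)--node[l]{$B_3$}(e) (f)--node[l]{$B_1$}(g)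
  (h)--node[l]{$B_4$}(a);
\draw (p)--node[l]{$f_3$}(b) (p)--node[l,pos=0.7]{$f_4$}(f)
  (q)--node[l]{$f_2$}(h) (q)--node[l,pos=0.7]{$f_1$}(d);
\draw (a) .. controls (5.5,4.5) and (5.5,-4.5) .. node[l,pos=0.4]{$c_2$} (e);
\draw (c) .. controls (4.5,-5.5) and (-4.5,-5.5) .. node[l,pos=0.6]{$c_1$} (g);
\end{tikzpicture}
\caption{The graph $\Gamma$ for $n=5$: vertices are the pairs in $\{1,\dots,5\}$, edges join disjoint pairs and correspond to the coordinates of $(\mathbb{P}^2)^5$. The two perfect matchings through $e$ are $\{e,A_1,\dots,A_4\}$ (bold) and $e$ together with the dashed edges $B_1,\dots,B_4$.}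
\label{fig:petersen}
\end{figure}

A monomial $x^u$ is a multiset of edges, with $u_g$ copies of $g$. For a vertex $\alpha$ let $\delta(\alpha)$ be the sum of the $u_g$ over the three edges at $\alpha$; it is the exponent of $p_\alpha$ in $\Phi(x^u)$. An edge of color $i$ has no endpoint containing $i$ and any other edge has exactly one, so the degree of $x^u$ in color $i$ is $\frac12\sum_\alpha\delta(\alpha)-\sum_{\alpha\ni i}\delta(\alpha)$. Hence, for $n=5$, \emph{two monomials lie in one fiber if and only if they have the same function $\delta$.}

Write $C_{hj}$ for the cubic with center $hj$. Substituting the names of the edges into \eqref{eq:cubic} gives the ten relations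
\begin{equation}\label{eq:ten}
\begin{array}{llcll}
C_{12}: & c_1B_3B_4=c_2A_3A_4 &\quad& C_{34}: & c_1A_1A_2=c_2B_1B_2\\
C_{13}: & eA_2B_4=f_4c_2f_2 && C_{14}: & eA_3B_2=f_3c_1f_2\\
C_{23}: & eA_4B_1=f_4c_1f_1 && C_{24}: & eA_1B_3=f_3c_2f_1\\
C_{15}: & f_4B_2B_3=f_3A_2A_4 && C_{25}: & f_4A_1A_3=f_3B_1B_4\\
C_{35}: & f_2A_1A_4=f_1B_2B_4 && C_{45}: & f_2B_1B_3=f_1A_2A_3
\end{array}
\end{equation}
For instance $C_{12;345}=x_{13|24}x_{14|25}x_{15|23}-x_{14|23}x_{15|24}x_{13|25}=c_1B_3B_4-c_2A_3A_4$. The perfect matchings of Section~\ref{sec:intro} are the perfect matchings of $\Gamma$: sets of edges covering each vertex exactly once. Put $M_A=\{e,A_1,\dots,A_4\}$ and $M_B=\{e,B_1,\dots,B_4\}$; the first is the selection $S_0$ of Theorem~\ref{thm:point}.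

\begin{lemma}\label{lem:pm}
\begin{enumerate}
\item[(a)] The perfect matchings containing $e$ are $M_A$ and $M_B$.
\item[(b)] Every edge lies in exactly two perfect matchings. There are six perfect matchings, and any two of them share exactly one edge.
\item[(c)] $\mathfrak{S}_5$ is transitive on the perfect matchings, and each of them is a selection.
\item[(d)] $D_g\in I_{\mathbb{H}}$, and $D_g(z_M)\neq0$ if and only if $g\in M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A perfect matching $M\ni e$ contains no $f_i$. Suppose $c_1=13|24\in M$. The neighbors of $25$ are $13,14,34$ and those of $35$ are $14,24,12$, so both $25$ and $35$ must be matched with $14$, which is impossible. Suppose $c_2=14|23\in M$. The neighbors of $45$ are $23,13,12$ and those of $25$ are $13,14,34$, so both must be matched with $13$, which is impossible. Hence $M\setminus\{e\}$ is a perfect matching of the octagon, and consists of the four $A_i$ or the four $B_i$.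

(b) By (a) and transitivity on edges, every edge lies in exactly two perfect matchings, and these share only that edge. Counting incidences gives $15\cdot2/5=6$ perfect matchings. The map sending an edge to the two perfect matchings through it is injective, and there are $\binom62=15$ two-element sets of perfect matchings, so it is bijective.

(c) The transposition $(12)$ fixes $e$ and sends $A_1,A_2,A_3,A_4$ to $B_2,B_1,B_3,B_4$, so it exchanges $M_A$ and $M_B$. Any two perfect matchings share an edge, so they are exchanged by a conjugate of $(12)$. The matching $M_A$ has one edge of each color, and $\mathfrak{S}_5$ permutes the colors.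

(d) Both monomials of $D_g$ have $\delta=0$ at the endpoints of $g$ and $\delta=1$ elsewhere, so $D_g\in I_{\mathbb{H}}$. Let $M_1,M_2$ be the perfect matchings through $g$. If $M=M_1$, then $M$ contains $M_1\setminus\{g\}$ and is disjoint from $M_2\setminus\{g\}$, so $D_g(z_M)=\pm1$. Conversely, if $D_g(z_M)\ne0$ then $M$ shares four edges with some $M_i$, so $M=M_i\ni g$ by (b).
\end{proof}

In particular $D_e=A_1A_2A_3A_4-B_1B_2B_3B_4$ is the quartic \eqref{eq:quartic}, and $\mathfrak{S}_5$ permutes the $D_g$ up to sign. A quartic exchanges the two perfect matchings of an octagon; the next proof shows that a cubic does the same for a hexagon.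

\begin{lemma}\label{lem:two}
For each of the $25$ binomials $C_{hj}$, $D_g$, the fiber of its monomials consists of these two monomials only, and they have no common variable. The $25$ fibers are distinct.
\end{lemma}

\begin{proof}
A monomial in the fiber of $D_g$ becomes a perfect matching through $g$ when $g$ is added, so Lemma~\ref{lem:pm}(b) applies; the fiber determines $g$ as the edge between the two uncovered vertices. A monomial in the fiber of $C_{hj;abc}$ is a perfect matching of the subgraph on $ha,hb,hc,ja,jb,jc$. The only disjoint pairs among these are $hs$, $jt$ with $s\ne t$, so the subgraph is the hexagon $ha,jb,hc,ja,hb,jc$, which has two perfect matchings, with no common edge. Among these six vertices $h$ and $j$ occur three times and $a,b,c$ twice, so the fiber determines the center.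
\end{proof}

\subsection{The ideal}
Let $J'$ be the ideal generated by the ten cubics and the fifteen quartics. The difficulty in proving $J'=I_{\mathbb{H}}$ is that there are infinitely many fibers. A minimal counterexample gives two monomials in one fiber that can never be made to share an edge; since only three edges meet at a vertex, this is very restrictive at a vertex where $\delta$ is largest.

\begin{proof}[Proof of Theorem~\ref{thm:five}(1)]
\emph{Generation.} We have $J'\subset I_{\mathbb{H}}$. Suppose the inclusion is strict. By Lemma~\ref{lem:fibers} there are monomials $x^u,x^v$ in one fiber with $x^u-x^v\notin J'$; choose them of minimal degree, and let $\delta$ be their common vertex function. A \emph{move} replaces, in a monomial divisible by one monomial of a generator, that monomial by the other one. Moves preserve the fiber and the class modulo $J'$. Let $\mathcal{E}_u$ be the set of edges that occur in some monomial reachable from $x^u$ by a sequence of moves (possibly empty), and define $\mathcal{E}_v$ in the same way.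

\emph{Step 1: $\mathcal{E}_u\cap\mathcal{E}_v=\emptyset$.} If $x^{u'}$ and $x^{v'}$ are reachable from $x^u$ and $x^v$ and share a variable $x_g$, then $x^{u'}/x_g$ and $x^{v'}/x_g$ lie in one fiber and have smaller degree. Their difference lies in $J'$ by minimality, so $x^{u'}-x^{v'}\in J'$ and $x^u-x^v\in J'$, a contradiction.

\emph{Step 2: an isolated edge.} Let $m\ge1$ be the maximum of $\delta$, attained at $\alpha_0$. Both $\mathcal{E}_u$ and $\mathcal{E}_v$ contain an edge at $\alpha_0$, they are disjoint, and there are three such edges. After exchanging $u$ and $v$ if necessary, $\mathcal{E}_u$ contains exactly one, $\alpha_0|\alpha_1$. Every monomial reachable from $x^u$ contains this edge with exponent $m$. Then $\delta(\alpha_1)\geq m$ forces $\delta(\alpha_1)=m$, and no other edge at $\alpha_1$ lies in $\mathcal{E}_u$. Applying an element of $\mathfrak{S}_5$, we may assume that the edge is $e$. Thus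
\begin{enumerate}
\item[(a)] $e$ divides $x^u$ and no $f_i$ lies in $\mathcal{E}_u$; moreover $v_e=0$, so $v_{f_3}+v_{f_4}=\delta(12)=m$ and $v_{f_1}+v_{f_2}=\delta(34)=m$.
\end{enumerate}
No move may create an $f_i$, and this restricts $x^u$.
\begin{enumerate}
\item[(b)] None of $A_2B_4$, $A_3B_2$, $A_4B_1$, $A_1B_3$ divides $x^u$. Otherwise, as $e$ divides $x^u$, a move with $C_{13}$, $C_{14}$, $C_{23}$ or $C_{24}$ would create an $f_i$.
\item[(c)] No product of three distinct $A_i$ divides $x^u$. Otherwise let $A_i$ be the remaining one. One monomial of $D_{A_i}$ is the product over $M_A\setminus\{A_i\}$, which divides $x^u$. The other is the product over $M'\setminus\{A_i\}$, where $M'\neq M_A$ is the second perfect matching through $A_i$. It does not contain $e$, so it covers $12$ by $f_3$ or $f_4$, and the move creates that edge.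
\end{enumerate}

\emph{Step 3: reduction to two cases.} Statements (a)--(c) remain valid after applying to $u,v$ any permutation that fixes $e$. The transposition $(12)$ fixes $e,f_3,f_4$ and exchanges $f_1,f_2$; the transposition $(34)$ fixes $e,f_1,f_2$ and exchanges $f_3,f_4$. By (a) we may therefore assume $v_{f_4}>0$ and $v_{f_2}>0$, so $\delta(35)>0$ and $\delta(15)>0$. The monomial $x^u$ covers these vertices without $f_4$ and $f_2$, so it is divisible by $A_2$ or $B_1$, and by $A_3$ or $B_4$. The product $A_2B_4$ is excluded by (b). The permutation $(13)(24)$ fixes $e$ and exchanges $A_2=14|35$ with $B_4=15|23$ and $A_3=15|24$ with $B_1=24|35$, so it turns $B_1B_4$ into $A_2A_3$. We may thus assume that $B_1A_3$ or $A_2A_3$ divides $x^u$.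

\emph{Step 4: contradiction.} In both cases $u_{A_3}>0$, so $\delta(24)>0$, $v_{A_3}=0$ by Step~1, and $u_{B_2}=0$ by (b). We claim that also $u_{A_4}=0$ and $v_{B_1}=0$. If $u_{B_1}>0$, this follows from (b) and Step~1. If $u_{A_2}>0$, then $u_{A_1}=u_{A_4}=0$ by (c), so $\delta(45)=u_{A_1}+u_{B_2}+u_{f_3}=0$. Then $v_{f_3}=0$ and $v_{f_4}=m$ by (a), and $v_{f_4}+v_{B_1}\le\delta(35)\le m$ gives $v_{B_1}=0$. This proves the claim. The edges at $24$ are $A_3,B_1,c_1$, so $v_{c_1}=\delta(24)>0$, and $u_{c_1}=0$ by Step~1. But then $\delta(13)=u_{A_4}+u_{B_2}+u_{c_1}=0$, although $x^v$ contains the edge $c_1$ at $13$. Hence $J'=I_{\mathbb{H}}$.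

\emph{Minimality.} Let $\mathfrak{m}$ be the ideal generated by the variables. A homogeneous generating set of $I_{\mathbb{H}}$ is minimal exactly when its image in $I_{\mathbb{H}}/\mathfrak{m}I_{\mathbb{H}}$ is linearly independent. Grade $R$ by fibers, the degree of a monomial being its image under $\Phi$. The ideal $\mathfrak{m}I_{\mathbb{H}}$ is spanned by the elements $x_g(x^{u}-x^{v})$ with $x^u,x^v$ in one fiber, so its part in a given degree is spanned by differences of two monomials of that fiber with a common variable. By Lemma~\ref{lem:two} this part is zero in the degree of each of the $25$ generators, and these degrees are distinct. So the images of the generators are nonzero and have distinct degrees, and are therefore independent.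
\end{proof}

\subsection{The scheme $Z$}
By part (1), $Z$ differs from $\mathbb{H}$ only where some $D_g$ fails to lie locally in the ideal of the cubics. To locate these points we look for variables that multiply $D_e$ into $J$. The table \eqref{eq:ten} shows where to find them: each of the three couples $\{c_1,c_2\}$, $\{f_3,f_4\}$, $\{f_1,f_2\}$ lies on two hexagons, which between them use all eight edges of the octagon. Two successive moves along these hexagons turn all four $A_i$ into the four $B_i$.

\begin{lemma}\label{lem:chords}
$x_gD_e\in J$ for $g\in\{c_1,c_2,f_1,f_2,f_3,f_4\}$.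
\end{lemma}

\begin{proof}
Write $\mathbf{A}=A_1A_2A_3A_4$ and $\mathbf{B}=B_1B_2B_3B_4$. Modulo $J$, with the cubic used written above each congruence,
\[
\begin{aligned}
c_1\mathbf{A}&\overset{C_{34}}{\equiv}c_2B_1B_2A_3A_4\overset{C_{12}}{\equiv}c_1\mathbf{B}, &\qquad
c_2\mathbf{A}&\overset{C_{12}}{\equiv}c_1B_3B_4A_1A_2\overset{C_{34}}{\equiv}c_2\mathbf{B},\\
f_4\mathbf{A}&\overset{C_{25}}{\equiv}f_3B_1B_4A_2A_4\overset{C_{15}}{\equiv}f_4\mathbf{B}, &
f_3\mathbf{A}&\overset{C_{15}}{\equiv}f_4B_2B_3A_1A_3\overset{C_{25}}{\equiv}f_3\mathbf{B},\\
f_2\mathbf{A}&\overset{C_{35}}{\equiv}f_1B_2B_4A_2A_3\overset{C_{45}}{\equiv}f_2\mathbf{B}, &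
f_1\mathbf{A}&\overset{C_{45}}{\equiv}f_2B_1B_3A_1A_4\overset{C_{35}}{\equiv}f_1\mathbf{B}.
\end{aligned}
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:five}(2)]
\emph{Away from the six points.} Let $z\in P$ be a point at which the stalks of the ideal sheaves of $Z$ and $\mathbb{H}$ differ. Then $z\in Z$, since otherwise both stalks are the unit ideal. By part (1), the local equation of some $D_g$ is not in the stalk for $Z$, and after applying an element of $\mathfrak{S}_5$, which permutes the points $z_M$, we may take $g=e$. A variable that is nonzero at $z$ is a unit in the local ring, so by Lemma~\ref{lem:chords} all of $c_1,c_2,f_1,\dots,f_4$ vanish at $z$. The three coordinates of a factor do not all vanish, so $e\neq0$ at $z$, and for each $i\leq 4$ one of $A_i,B_i$ is nonzero at $z$. The cubics $C_{13},C_{14},C_{23},C_{24}$ give $A_2B_4=A_3B_2=A_4B_1=A_1B_3=0$ in the residue field. Using these two facts alternately,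
\[
\begin{gathered}
A_2\neq0\Rightarrow B_4=0\Rightarrow A_4\neq0\Rightarrow B_1=0\Rightarrow A_1\neq0\Rightarrow B_3=0\Rightarrow A_3\neq0\Rightarrow B_2=0,\\
A_2=0\Rightarrow B_2\neq0\Rightarrow A_3=0\Rightarrow B_3\neq0\Rightarrow A_1=0\Rightarrow B_1\neq0\Rightarrow A_4=0\Rightarrow B_4\neq0.
\end{gathered}
\]
In the first case $z$ lies in the chart $U_{M_A}$ and all coordinates of the chart vanish at $z$, so $z=z_{M_A}$; in the second case $z=z_{M_B}$ for the same reason. Thus $Z=\mathbb{H}$ as schemes on the complement of the six points $z_M$. None of these lies on $\mathbb{H}$, by Lemma~\ref{lem:pm}(d).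

\emph{At the six points.} By Lemma~\ref{lem:pm}(c) it suffices to treat $z_{M_A}$. In the chart $e=A_1=\dots=A_4=1$ the ten coordinates are $B_i,f_i,c_1,c_2$, and \eqref{eq:ten} becomes
\[
\begin{gathered}
c_2=c_1B_3B_4,\quad c_1=c_2B_1B_2,\quad B_4=f_4c_2f_2,\quad B_2=f_3c_1f_2,\quad B_1=f_4c_1f_1,\\
B_3=f_3c_2f_1,\quad f_3=f_4B_2B_3,\quad f_4=f_3B_1B_4,\quad f_2=f_1B_2B_4,\quad f_1=f_2B_1B_3 .
\end{gathered}
\]
Let $\mathfrak{n}$ be the maximal ideal of the local ring of $P$ at the origin $z_{M_A}$, and $\mathfrak{a}$ the ideal of $Z$ in it. Each coordinate occurs once on the left and the right sides lie in $\mathfrak{n}^2$, so $\mathfrak{a}\subset\mathfrak{n}$ and $\mathfrak{a}+\mathfrak{n}^2=\mathfrak{n}$. Nakayama's lemma, applied to the finitely generated module $\mathfrak{n}/\mathfrak{a}=\mathfrak{n}\cdot(\mathfrak{n}/\mathfrak{a})$, gives $\mathfrak{a}=\mathfrak{n}$. The local ring of $Z$ at the closed point $z_{M_A}$ is therefore the field $k$, so this point is an isolated reduced point of $Z$.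
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:five}(3)]
Let $Y$ be the subscheme cut out by the cubics and the $F_i$. Then $\mathbb{H}\subset Y\subset Z$, so by part (2) $Y=\mathbb{H}$ away from the six points, and $Y=\mathbb{H}$ if and only if $Y$ contains no $z_M$. This is the criterion. The splits $12|34$, $13|24$, $14|23$ are the three edges of color $5$, and each perfect matching contains one of them, so by Lemma~\ref{lem:pm}(d) the three quartics satisfy the criterion. Each $D_g$ is nonzero at exactly two of the six points, so two quartics remove at most four.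
\end{proof}

\section{Long cycles and the degree bound}\label{sec:cycles}

Fix $h,j,a_1,\dots,a_r$ as in Theorem~\ref{thm:degree} and write $y_{im}=x_{ha_i|ja_m}$. The relation that \eqref{eq:ratio} attaches to the cycle $a_1\to a_2\to\dots\to a_r\to a_1$ is
\begin{equation}\label{eq:cycle}
\Gamma_r=\prod_{i=1}^ry_{i,i+1}-\prod_{i=1}^ry_{i+1,i}.
\end{equation}
Both monomials have degree one in each $\mathbb{P}_{Q_i}$ and the parts $ha_i,ja_i$ ($1\le i\le r$), so $\Gamma_r\in I_{\mathbb{H}}$.

\begin{example}
Let $n=6$, $r=4$. Cut the square along the chord $a_1a_3$ into two triangles, with cubics $y_{12}y_{23}y_{31}=y_{21}y_{32}y_{13}$ and $y_{13}y_{34}y_{41}=y_{31}y_{43}y_{14}$. Modulo $J$,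
\[
\begin{aligned}
y_{13}\cdot y_{12}y_{23}y_{34}y_{41}&\equiv y_{12}y_{23}y_{31}y_{43}y_{14}\equiv y_{13}\cdot y_{21}y_{32}y_{43}y_{14},\\
y_{31}\cdot y_{12}y_{23}y_{34}y_{41}&\equiv y_{21}y_{32}y_{13}y_{34}y_{41}\equiv y_{31}\cdot y_{21}y_{32}y_{43}y_{14}.
\end{aligned}
\]
So $y_{13}\Gamma_4,\,y_{31}\Gamma_4\in J$, and rotating the subscripts gives $y_{24}\Gamma_4,\,y_{42}\Gamma_4\in J$. At a point of $Z$ where $\Gamma_4\neq0$, the only nonzero coordinates in the factors of the two chords are therefore $x_{hj|a_1a_3}$ and $x_{hj|a_2a_4}$.
\end{example}

The example dictates the selection on the $4$-sets containing $h$ and $j$. Call $a_ia_m$ a \emph{side} if $m=i\pm1$ modulo $r$, and a \emph{chord} otherwise. On the sides we select $ha_i|ja_{i+1}$, so that $\Gamma_r(z_S)=1$, and on the chords $hj|a_ia_m$, so that the cycle cannot be cut. A weight realizing $S$ on $Q_i$ satisfies $\varphi_i>\varphi_{i+1}$, where $\varphi_i=w_{ha_i}-w_{ja_i}$. These $r$ cyclic inequalities are inconsistent, but any $r-1$ of them are consistent. The remaining task is to choose the other weights and selected splits so that this is the only obstruction.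 The split $hj|a_ia_m$ must be heavy for chords and light for sides, so chords must outweigh sides and $-w_{hj}$ must lie in between. On the other $4$-sets we let rapidly growing weights on the pairs $a_ia_m$ decide, independently of the small numbers $\varphi_i$.

\begin{proof}[Proof of Theorem~\ref{thm:degree}]
Let $\beta$ assign to the $r$ sides the values $2^1,\dots,2^r$, in any order, and to the chords distinct values among $2^{r+2},2^{r+3},\dots$. Define $S$ by
\begin{itemize}
\item $S(Q_i)=ha_i|ja_{i+1}$ for $1\le i\le r$;
\item $S(\{h,j,a_i,a_m\})=hj|a_ia_m$ if $a_ia_m$ is a chord;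
\item if $Q$ contains at most one of $h,j$, then $S(Q)$ is the split that has as a part the pair of $a$'s in $Q$ with the largest value of $\beta$.
\end{itemize}
The first monomial of \eqref{eq:cycle} is selected and the second is not, so $\Gamma_r(z_S)=1$ and $z_S\notin\mathbb{H}$.

\emph{Claim: for each $i_0$, some weight realizes $S$ on all $4$-sets other than $Q_{i_0}$.} Put $\varphi_{i_0+s}=(r-s)/r$ for $s=1,\dots,r$. Then $0\le\varphi_i<1$ for all $i$, and $\varphi_i>\varphi_{i+1}$ for $i\not\equiv i_0$ modulo $r$. Let
\[
w_{a_ia_m}=\beta(a_ia_m),\qquad w_{hj}=-2^{r+1},\qquad w_{ha_i}=\varphi_i,\qquad w_{ja_i}=0 .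
\]
There are four types of $4$-set.
\begin{itemize}
\item \emph{Four $a$'s.} If the largest value of $\beta$ in $Q$ is $2^q$, the selected split has weight greater than $2^q$, and each other split has weight at most $2^{q-1}+2^{q-2}<2^q$.
\item \emph{Three $a$'s and one of $h,j$.} Each split has one part made of $a$'s and one part of weight in $[0,1)$. Distinct values of $\beta$ differ by at least $2$, so the largest $\beta$ wins.
\item \emph{$\{h,j,a_i,a_m\}$ with $a_ia_m$ a chord.} Here $w(hj|a_ia_m)\ge2^{r+2}-2^{r+1}>1$, while the other two splits have weights $\varphi_i,\varphi_m<1$.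
\item \emph{$Q_i$ with $i\not\equiv i_0$.} Here $w(ha_i|ja_{i+1})=\varphi_i>\varphi_{i+1}=w(ha_{i+1}|ja_i)\ge0$, while $w(hj|a_ia_{i+1})\le2^r-2^{r+1}<0$.
\end{itemize}
This proves the claim.

If a multihomogeneous $F\in I_{\mathbb{H}}$ has degree $0$ in some $\mathbb{P}_{Q_{i_0}}$, the claim and Lemma~\ref{lem:weight} give $F(z_S)=0$. This is the first assertion. Now take a set of multihomogeneous equations whose common zero set is $\mathbb{H}$. They vanish at every point of the reduced scheme $\mathbb{H}$, so they lie in $I_{\mathbb{H}}$, and one of them, $F$, is nonzero at $z_S\notin\mathbb{H}$. It has positive degree in the $r=n-2$ distinct factors $\mathbb{P}_{Q_i}$, so its total degree is at least $n-2$, and it involves all indices because $\bigcup_iQ_i=[n]$. Finally, the cubics have degree $3\le n-3$, so every polynomial listed in the last assertion has degree at most $n-3$ or involves at most $n-1$ indices, and therefore vanishes at $z_S$.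
\end{proof}

\begin{remark}
The hypothesis $n\ge6$ enters only through $3\le n-3$. For $n=5$ the cycle is a triangle without chords, $\Gamma_3$ is the cubic with center $hj$, and the point $z_S$ constructed above does not lie on $Z$. For $n\ge6$ it does lie on $Z$, and the cycle relation $\Gamma_{n-2}$, of degree $n-2$, attains the bound at this point.
\end{remark}

\begin{thebibliography}{1}
\bibitem{Hu} Yi Hu, \emph{$\mathfrak{G}$-Quotients of Grassmannians and Equations}, arXiv:2507.21399 (2025).
\end{thebibliography}
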